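\title{Variance uncertainty and the exponential lower bound for the lower capacity}

\begin{abstract}
Let $X_{n,1},\dots,X_{n,k_n}$ be independent, bounded, nearly centered random variables under a sub-linear expectation, and let $\underline s_n^2\le\overline s_n^2$ be the sums of their lower and upper second moments. One expects the lower capacity of the event $\{\sum_i X_{n,i}\ge z\underline s_nx_n\}$ to be at least about $\exp(-z^2x_n^2/2)$, the Gaussian tail for the smallest variance. We show that this is false: there are arrays with i.i.d.\ rows and zero upper and lower means for which $x_n^{-2}$ times the logarithm of the capacity tends to $-\infty$. We then prove the correct lower bound, whose exponent contains the extra term $-R/2$ with $R=\limsup_n x_n^{-2}\ln(\overline s_n^2/\underline s_n^2)$, and show that this term is sharp.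
\end{abstract}

\section{The problem and the results}\label{sec:intro}

\subsection{Sub-linear expectations}

Let $C_{l,Lip}(\mathbb R^n)$ be the space of functions $\varphi:\mathbb R^n\to\mathbb R$ with $|\varphi(x)-\varphi(y)|\le C(1+|x|^d+|y|^d)|x-y|$ for some $C>0$ and $d\in\mathbb N$. Let $\Omega$ be a set and $\mathcal H$ a linear space of real functions on $\Omega$ that contains the constants and contains $\varphi(X_1,\dots,X_n)$ whenever $X_1,\dots,X_n\in\mathcal H$ and $\varphi\in C_{l,Lip}(\mathbb R^n)$. The elements of $\mathcal H$ are called random variables. A \emph{sub-linear expectation} is a functional $\overline{\mathbb E}:\mathcal H\to\mathbb R$ such that, for $X,Y\in\mathcal H$,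
\begin{enumerate}
\item[(a)] $X\ge Y$ implies $\overline{\mathbb E}[X]\ge\overline{\mathbb E}[Y]$;
\item[(b)] $\overline{\mathbb E}[c]=c$ for constants $c$;
\item[(c)] $\overline{\mathbb E}[X+Y]\le\overline{\mathbb E}[X]+\overline{\mathbb E}[Y]$;
\item[(d)] $\overline{\mathbb E}[\lambda X]=\lambda\overline{\mathbb E}[X]$ for $\lambda\ge0$.
\end{enumerate}
The \emph{conjugate} (lower) expectation is $\underline{\mathbb E}[X]=-\overline{\mathbb E}[-X]$. Since $0=\overline{\mathbb E}[X-X]\le\overline{\mathbb E}[X]+\overline{\mathbb E}[-X]$, we have $\underline{\mathbb E}\le\overline{\mathbb E}$. The \emph{upper} and \emph{lower capacities} of a set $A\subset\Omega$ are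
\[
\overline{\mathbb V}(A)=\inf\{\overline{\mathbb E}[\xi]:\ I_A\le\xi,\ \xi\in\mathcal H\},\qquad \underline{\mathbb V}(A)=1-\overline{\mathbb V}(A^c).
\]

The example to keep in mind is $\overline{\mathbb E}[\xi]=\sup_{P\in\mathcal P}E_P[\xi]$ for a family $\mathcal P$ of probabilities for which these suprema are finite; (a)--(d) hold because they hold for each $E_P$ and pass to suprema. Then $\underline{\mathbb E}[\xi]=\inf_PE_P[\xi]$. If $I_A\in\mathcal H$, the infimum defining $\overline{\mathbb V}(A^c)$ is attained at $\xi=I_{A^c}$, so $\underline{\mathbb V}(A)=\inf_PP(A)$. The lower capacity is the probability of $A$ when an opponent who wants $A$ to fail chooses the law.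

A random vector $Y=(Y_1,\dots,Y_m)$ is \emph{independent of} $X=(X_1,\dots,X_n)$ if
\begin{equation}\label{eq:indep}
\overline{\mathbb E}[\varphi(X,Y)]=\overline{\mathbb E}\Big[\overline{\mathbb E}[\varphi(x,Y)]\big|_{x=X}\Big]\qquad\text{for all }\varphi\in C_{l,Lip}(\mathbb R^{n+m}).
\end{equation}
Variables $X_1,\dots,X_k$ are \emph{independent} if $X_i$ is independent of $(X_1,\dots,X_{i-1})$ for $i=2,\dots,k$, and \emph{identically distributed} if $\overline{\mathbb E}[\psi(X_i)]$ does not depend on $i$ for any $\psi\in C_{l,Lip}(\mathbb R)$. In \eqref{eq:indep} the inner expectation is taken separately for each value $x$. In the example above this means that the opponent may choose the law of $Y$ \emph{after seeing} $X$; what does not depend on $X$ is the set of laws to choose from. Everything in this paper comes from this feature.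

\subsection{The problem}

Let $\{X_{n,i}:1\le i\le k_n\}$, $n\ge1$, be an array whose rows are independent in the above sense, and put
\[
\underline s_n^2=\sum_{i=1}^{k_n}\underline{\mathbb E}[X_{n,i}^2],\qquad \overline s_n^2=\sum_{i=1}^{k_n}\overline{\mathbb E}[X_{n,i}^2]\ \ge\ \underline s_n^2 .
\]
We assume $\underline s_n>0$ throughout. Let $x_n>0$ and $\alpha>0$, and consider the hypotheses
\begin{enumerate}
\item[(H1)] $x_n\to\infty$ and $x_n/\underline s_n\to0$;
\item[(H2)] $\sum_i|\overline{\mathbb E}[X_{n,i}]|=o(\underline s_nx_n)$ and $\sum_i|\underline{\mathbb E}[X_{n,i}]|=o(\underline s_nx_n)$;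
\item[(H3)] $|X_{n,i}|\le\alpha\underline s_n/x_n$ for all $n$ and $i\le k_n$.
\end{enumerate}
With the convention $\ln0=-\infty$, define for $z>0$
\[
\Lambda_n(z)=x_n^{-2}\ln\underline{\mathbb V}\Big(\sum_{i=1}^{k_n}X_{n,i}\ge z\underline s_nx_n\Big)\in[-\infty,0].
\]
The following problem comes from \cite{Zhang}.

\medskip
\noindent\textbf{Problem.} \emph{Prove or disprove: if} (H1)--(H3) \emph{hold, then for every $\gamma>0$ there is $\pi(\gamma)>0$ such that}
\begin{equation}\label{eq:claim}
\liminf_{n\to\infty}\Lambda_n(z)\ge-\frac{z^2}{2}(1+\gamma)\qquad\text{for all }z\text{ with }0<z\alpha\le\pi(\gamma).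
\end{equation}

Here is why one would guess that this is true. Let $Z$ be a standard normal variable. For $y\ge0$,
\begin{equation}\label{eq:gauss}
(2\pi)^{-1/2}e^{-(y+1)^2/2}\le P(Z\ge y)\le e^{-y^2/2};
\end{equation}
the left side bounds $P(y\le Z\le y+1)$ from below, and the right side is $E[e^{y(Z-y)}]$. So $-z^2/2$ is the exponent for a centered Gaussian sum of variance $\underline s_n^2$. By (H2), the drift that the opponent can produce is negligible at the scale $\underline s_nx_n$ of the deviation. By (H3), the level $z\underline s_nx_n$ can be reached only through at least $zx_n^2/\alpha$ small steps, which is the setting for Gaussian behavior. What is left to the opponent is the variance, and $P(\sigma Z\ge y)$ increases with $\sigma$ for $y>0$. The smallest variance thus looks like the worst case, and it gives \eqref{eq:claim}.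

The guess overlooks that the variance can be chosen adaptively. A large variance helps a sum that is below the level, but it hurts a sum that is just above it. How much the opponent gains depends on how large a variance is available, and (H1)--(H3) do not control this. The relevant quantity is
\[
R=\limsup_{n\to\infty}x_n^{-2}\ln(\overline s_n^2/\underline s_n^2)\in[0,\infty].
\]

\subsection{Results}

\begin{theorem}[Counterexample]\label{thm:A}
For every $R\in(0,\infty]$ there is an array with independent, identically distributed rows that satisfies \emph{(H1)--(H3)} with $\alpha=1$, has $x_n^{-2}\ln(\overline s_n^2/\underline s_n^2)\to R$, $\overline{\mathbb E}[X_{n,i}]=\underline{\mathbb E}[X_{n,i}]=0$ and $\underline{\mathbb E}[X_{n,i}^2]>0$, and satisfies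
\[
\limsup_{n\to\infty}\Lambda_n(z)\le-\frac{z^2}{2}-\frac R2\qquad\text{for every }z>0 .
\]
Consequently, for every $\gamma>0$ there is no $\pi(\gamma)>0$ for which \eqref{eq:claim} holds for this array: if $R=\infty$ the inequality fails for all $z>0$, and if $R<\infty$ it fails for all $0<z<\sqrt{R/\gamma}$.
\end{theorem}

The statement in the Problem is therefore false, even if $\pi(\gamma)$ may depend on the array. The loss of $R/2$ is the only obstruction.

\begin{theorem}[Lower bound]\label{thm:B}
For every $\gamma>0$ there is $\pi(\gamma)>0$, depending only on $\gamma$, such that every array satisfying \emph{(H1)--(H3)} with $R<\infty$ satisfies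
\[
\liminf_{n\to\infty}\Lambda_n(z)\ge-\frac{z^2}{2}(1+\gamma)-\frac R2\qquad\text{for all }z\text{ with }0<z\alpha\le\pi(\gamma).
\]
In particular \eqref{eq:claim} holds whenever $\ln(\overline s_n^2/\underline s_n^2)=o(x_n^2)$, for instance when $\overline s_n/\underline s_n$ is bounded.
\end{theorem}

\begin{theorem}[Upper bound]\label{thm:C}
Under \emph{(H1)--(H3)}, for all $z>0$,
\[
\limsup_{n\to\infty}\Lambda_n(z)\le-\frac{z^2}{2}\big(2-e^{z\alpha}\big).
\]
\end{theorem}

\begin{corollary}[Sharpness]\label{cor:D}
\begin{enumerate}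
\item[(i)] If \emph{(H1)--(H3)} hold, $\max_i\sup|X_{n,i}|=o(\underline s_n/x_n)$ and $R=0$, then $\Lambda_n(z)\to-z^2/2$ for every $z>0$.
\item[(ii)] For $0<R<\infty$, the array of Theorem~\ref{thm:A} has $\Lambda_n(z)\to-(z^2+R)/2$ for every $z>0$. So the term $-R/2$ in Theorem~\ref{thm:B} cannot be improved, and the condition $R=0$ for \eqref{eq:claim} cannot be replaced by $R\le\rho$ for any $\rho>0$.
\end{enumerate}
\end{corollary}

Section~\ref{sec:counter} proves Theorem~\ref{thm:A} with a lazy random walk whose laziness the opponent controls. Section~\ref{sec:tools} contains the general tools and the short proof of Theorem~\ref{thm:C}. Section~\ref{sec:lower} proves Theorem~\ref{thm:B}, and Section~\ref{sec:sharp} proves the corollary and discusses the hypotheses.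

\section{A walk with adjustable laziness}\label{sec:counter}

\subsection{The model}

For $r\in[0,1]$ let $\nu_r=(1-r)\delta_0+\frac r2(\delta_1+\delta_{-1})$, a law with mean $0$ and variance $r$. For $\psi:\mathbb Z\to\mathbb R$,
\begin{equation}\label{eq:onestep}
\int\psi(y+w)\,\nu_r(dw)=\psi(y)+\frac r2\,\Delta\psi(y),\qquad\Delta\psi(y)=\psi(y+1)+\psi(y-1)-2\psi(y).
\end{equation}
An opponent who chooses $r\in[q,1]$ to minimize this integral takes $r=q$ where $\psi$ is convex and $r=1$ where $\psi$ is concave.

Fix numbers $q_n\in(0,1]$ and integers $k_n\ge1$. Let $\Omega=\prod_{n\ge1}\{-1,0,1\}^{k_n}$ with coordinates $X_{n,i}$, and let $\mathcal H$ be the set of all real functions on $\Omega$ that depend on finitely many coordinates. Such functions are bounded, and $\mathcal H$ is a linear space that contains the constants and is closed under composition with arbitrary functions $\varphi$. A \emph{strategy} for row $n$ is a choice of numbers $r_i(\omega_1,\dots,\omega_{i-1})\in[q_n,1]$ for $1\le i\le k_n$ and $\omega_j\in\{-1,0,1\}$. It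 defines the probability
\[
P_n(\omega_1,\dots,\omega_{k_n})=\prod_{i=1}^{k_n}\nu_{r_i(\omega_1,\dots,\omega_{i-1})}(\{\omega_i\})
\]
on $\{-1,0,1\}^{k_n}$, under which the conditional law of the $i$-th coordinate given the earlier ones is $\nu_{r_i(\omega_1,\dots,\omega_{i-1})}$. Let $\mathcal P$ be the set of product measures $\bigotimes_nP_n$ with each $P_n$ given by a strategy, and let $\overline{\mathbb E}[\xi]=\sup_{P\in\mathcal P}E_P[\xi]$.

\begin{lemma}\label{lem:model}
Each row $X_{n,1},\dots,X_{n,k_n}$ is independent and identically distributed, with $\overline{\mathbb E}[X_{n,i}]=\underline{\mathbb E}[X_{n,i}]=0$, $\underline{\mathbb E}[X_{n,i}^2]=q_n$ and $\overline{\mathbb E}[X_{n,i}^2]=1$. If $A$ depends only on row $n$, then $\underline{\mathbb V}(A)=\inf_{P\in\mathcal P}P(A)$.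
\end{lemma}

\begin{proof}
Fix $n$ and drop it from the notation. For $\psi:\{-1,0,1\}\to\mathbb R$ put $\mathcal E[\psi]=\max_{r\in[q,1]}\int\psi\,d\nu_r$; the maximum exists because the integral is affine in $r$. Under any $P\in\mathcal P$ the law of $X_i$ is a mixture of laws $\nu_r$ with $r\in[q,1]$, so $E_P[\psi(X_i)]\le\mathcal E[\psi]$, and a constant strategy gives equality. Hence $\overline{\mathbb E}[\psi(X_i)]=\mathcal E[\psi]$ for all $i$. This gives the identical distribution and, with $\psi(w)=\pm w$ and $\psi(w)=\pm w^2$, the moments.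

Let $\varphi$ be a function of $i$ variables, $X'=(X_1,\dots,X_{i-1})$, and $h(x)=\overline{\mathbb E}[\varphi(x,X_i)]=\mathcal E[\varphi(x,\cdot)]$. Conditioning on $X'$ gives $E_P[\varphi(X',X_i)]\le E_P[h(X')]$ for each $P$, so $\overline{\mathbb E}[\varphi(X',X_i)]\le\overline{\mathbb E}[h(X')]$. Conversely, given $P$, replace $r_i(x)$ by a maximizer of $r\mapsto\int\varphi(x,\cdot)\,d\nu_r$ for each $x\in\{-1,0,1\}^{i-1}$. The new measure $P'\in\mathcal P$ gives $X'$ the same law, and $E_{P'}[\varphi(X',X_i)]=E_P[h(X')]$. Taking the supremum over $P$ gives the reverse inequality, which proves \eqref{eq:indep}. The last claim holds because $I_A\in\mathcal H$.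
\end{proof}

For the rest of this section write $q=q_n$, $k=k_n$ and $S_i=X_{n,1}+\dots+X_{n,i}$.

\subsection{Two steps}

\begin{example}\label{ex:two}
Let $k=2$, $q\le\frac13$ and $A=\{S_2\ge1\}$. If the opponent fixes the variances $r_1,r_2$ in advance, then
\[
P(A)=(1-r_1)\frac{r_2}2+\frac{r_1}2\Big(1-\frac{r_2}2\Big)=\frac{r_1+r_2}2-\frac{3r_1r_2}4 .
\]
This is affine in each variable, so its minimum over $[q,1]^2$ is at a corner. The corner values are $q-\frac34q^2$, $\frac12-\frac q4$ and $\frac14$, and for $q\le\frac13$ the first is the smallest. Among fixed variances the smallest is indeed the worst case.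

Now let $r_2$ depend on $S_1$. For $\psi=I_{[1,\infty)}$ we have $\Delta\psi(0)=1$ and $\Delta\psi(1)=-1$. By \eqref{eq:onestep} the opponent plays $r_2=q$ if $S_1=0$ and $r_2=1$ if $S_1=1$. The conditional probabilities of $A$ given $S_1=-1,0,1$ become $0$, $\frac q2$, $\frac12$. Their second difference at $0$ is $\frac12-q>0$, so $r_1=q$ is optimal, and
\[
\underline{\mathbb V}(S_2\ge1)=\frac q2+\frac q2\Big(\frac12-q\Big)=\frac34q-\frac12q^2<q-\frac34q^2 .
\]
For small $q$ the adaptive opponent gains a factor close to $\frac34$: a walk that steps up at time $1$ is knocked down again with probability $\frac12$ instead of $\frac q2$.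
\end{example}

\subsection{Many steps}

We use the same rule for $k$ steps and a level $\beta$: as lazy as possible below $\beta$, as active as possible from $\beta$ on. A walk that crosses the level with $m$ steps left must then survive $m$ fair $\pm1$ steps started at the edge.

\begin{lemma}\label{lem:rho}
Let $W$ be a simple symmetric random walk started at $0$ and $\rho_m=P(\min_{0\le i\le m}W_i\ge0)$. Then $\rho_m\le(m+1)^{-1/2}$, and $\sum_{m=0}^{k-1}\rho_m\le2\sqrt k$.
\end{lemma}

\begin{proof}
By symmetry $\rho_m=1-P(\max_{i\le m}W_i\ge1)$. Reflecting a path after its first visit to $1$ is a bijection between paths that visit $1$ and end below $1$ and paths that end above $1$. Hence $P(\max_{i\le m}W_i\ge1)=P(W_m\ge1)+P(W_m>1)=P(W_m\ge1)+P(W_m<-1)$, and $\rho_m=P(W_m\in\{-1,0\})$. For $m=2l$ this is $P(W_{2l}=0)=\binom{2l}{l}4^{-l}$. For $m=2l-1$ it is $P(W_{2l-1}=-1)=\binom{2l-1}{l}2^{-(2l-1)}=\binom{2l}{l}4^{-l}$. Since $(2j-1)(2j+1)\le(2j)^2$,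
\[
\Big(\binom{2l}{l}4^{-l}\Big)^2=\prod_{j=1}^l\frac{(2j-1)^2}{(2j)^2}\le\prod_{j=1}^l\frac{2j-1}{2j+1}=\frac1{2l+1},
\]
and $2l+1\ge m+1$ in both cases. Finally $\sum_{j=1}^kj^{-1/2}\le\int_0^ky^{-1/2}\,dy=2\sqrt k$.
\end{proof}

\begin{proposition}\label{prop:strategy}
Let $\beta\ge1$ be an integer and let $T_i$ be a random walk started at $0$ with i.i.d.\ steps of law $\nu_q$. Then
\[
\underline{\mathbb V}(S_k\ge\beta)\le q\sqrt k\;P\Big(\max_{0\le i\le k}T_i\ge\beta-1\Big).
\]
\end{proposition}

\begin{proof}
Let $P^*\in\mathcal P$ use, in row $n$, the strategy $r_i=q$ if $S_{i-1}\le\beta-1$ and $r_i=1$ if $S_{i-1}\ge\beta$. By Lemma~\ref{lem:model}, $\underline{\mathbb V}(S_k\ge\beta)\le P^*(S_k\ge\beta)$.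

We decompose according to the last crossing. On $\{S_k\ge\beta\}$ let $j\in\{1,\dots,k\}$ be the last index with $S_{j-1}\le\beta-1$; it exists because $S_0=0\le\beta-1$. Steps have size at most $1$, so $S_{j-1}=\beta-1$, $X_{n,j}=1$, and $S_i\ge\beta$ for $j\le i\le k$. Given a past with $S_{j-1}=\beta-1$, the step $X_{n,j}=1$ has probability $\frac q2$. Each later step starts at or above $\beta$ and so has law $\nu_1$: every continuation by $\pm1$ steps that stays at or above $\beta$ has probability $2^{-(k-j)}$, and continuations containing a $0$ have probability $0$. Therefore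
\begin{equation}\label{eq:lastcross}
P^*(S_k\ge\beta)=\sum_{j=1}^kP^*(S_{j-1}=\beta-1)\,\frac q2\,\rho_{k-j}.
\end{equation}
We bound $P^*(S_{j-1}=\beta-1)$ by $P^*(\max_{i\le k}S_i\ge\beta-1)$ and apply Lemma~\ref{lem:rho}. Finally, every step up to the first visit to $\beta-1$ starts below $\beta-1$ and has law $\nu_q$, so the time of this visit has the same law as for $T$.
\end{proof}

For $k=2$, $\beta=1$, formula \eqref{eq:lastcross} gives $\frac q2\cdot\frac12+(1-q)\frac q2$, the value in Example~\ref{ex:two}. In general $\underline s_n^2=kq$ and $\overline s_n^2=k$, so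
\begin{equation}\label{eq:factor}
q\sqrt k=\underline s_n\cdot\frac{\underline s_n}{\overline s_n}.
\end{equation}
The probability for $T$ carries the Gaussian exponent, and the opponent gains the factor $\underline s_n/\overline s_n$, up to the factor $\underline s_n$. It remains to choose parameters with $\ln\underline s_n=o(x_n^2)$, so that this last factor does not matter, and with $\underline s_n/x_n\ge1$, so that (H3) holds.

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Let $x_n=n^{1/4}$, let $q_n=e^{-Rx_n^2}$ if $R<\infty$ and $q_n=e^{-n}$ if $R=\infty$, and let $k_n=\lceil n/q_n\rceil$. Then $\underline s_n^2=k_nq_n\in[n,n+1]$ and $\overline s_n^2/\underline s_n^2=1/q_n$. Thus $x_n/\underline s_n\le n^{-1/4}\to0$ and $|X_{n,i}|\le1\le n^{1/4}\le\underline s_n/x_n$, so (H1) holds and (H3) holds with $\alpha=1$; (H2) and the claims on moments follow from Lemma~\ref{lem:model}. Moreover $x_n^{-2}\ln(1/q_n)$ equals $R$ if $R<\infty$ and $\sqrt n$ if $R=\infty$, so it tends to $R$.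

Fix $z>0$, write $s=\underline s_n$, $x=x_n$, and let $b=zsx$, $\beta=\lceil b\rceil\ge1$. Then $\{S_k\ge b\}=\{S_k\ge\beta\}$. Recall Doob's inequality: if $N_0,\dots,N_k$ is a nonnegative submartingale and $c>0$, then $P(\max_iN_i\ge c)\le E[N_k]/c$. For $t>0$ the process $e^{tT_i}$ is a submartingale, because $\int e^{tw}\nu_q(dw)=1+q(\cosh t-1)\ge1$. Hence
\[
P\Big(\max_{i\le k}T_i\ge\beta-1\Big)\le e^{-t(\beta-1)}\big(1+q(\cosh t-1)\big)^k\le\exp\big(-t(b-1)+s^2(\cosh t-1)\big).
\]
Take $t=zx/s$, which tends to $0$. Then $tb=z^2x^2$ and $s^2(\cosh t-1)=\frac12s^2t^2(1+o(1))=\frac12z^2x^2(1+o(1))$, so the exponent is $-\frac12z^2x^2+o(x^2)$. By \eqref{eq:factor}, $q\sqrt k\le\sqrt{(n+1)q_n}$, and $\ln(n+1)=o(\sqrt n)=o(x_n^2)$. Proposition~\ref{prop:strategy} gives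
\[
\Lambda_n(z)\le-\frac{z^2}2-\frac12x_n^{-2}\ln(1/q_n)+o(1),
\]
which is the asserted bound. It contradicts the inequality in \eqref{eq:claim} as soon as $R>\gamma z^2$. Since $\alpha=1$, every range $0<z\alpha\le\pi$ contains such $z$.
\end{proof}

For $R=\infty$ the Doob estimate is not needed: Proposition~\ref{prop:strategy} alone gives $\underline{\mathbb V}(S_k\ge b)\le\sqrt{(n+1)e^{-n}}$, hence $\Lambda_n(z)\to-\infty$, and this already disproves the statement in the Problem.

\section{Backward induction and the upper bound}\label{sec:tools}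

We return to a general sub-linear expectation space. The symbol $\mathbb E$ stands for either $\overline{\mathbb E}$ or $\underline{\mathbb E}$, and $c_r(y)=\max(-r,\min(r,y))$ is the truncation at level $r$.

\begin{lemma}\label{lem:facts}
Let $U,V\in\mathcal H$, $c\in\mathbb R$ and $A\subset\Omega$.
\begin{enumerate}
\item[(i)] $\mathbb E$ satisfies \emph{(a)}, \emph{(b)}, \emph{(d)}, and $\mathbb E[c+U]=c+\mathbb E[U]$, $|\mathbb E[U]-\mathbb E[V]|\le\sup|U-V|$.
\item[(ii)] $\underline{\mathbb E}[U]+\underline{\mathbb E}[V]\le\underline{\mathbb E}[U+V]\le\overline{\mathbb E}[U]+\underline{\mathbb E}[V]$.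
\item[(iii)] If $U\le I_A\le V$, then $\underline{\mathbb E}[U]\le\underline{\mathbb V}(A)\le\underline{\mathbb E}[V]$; each inequality needs only the corresponding assumption.
\item[(iv)] If $U$ is bounded and $F:\mathbb R\to\mathbb R$ is Lipschitz on bounded sets, then $F(U)\in\mathcal H$.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) By (b) and (c), $\overline{\mathbb E}[c+U]\le c+\overline{\mathbb E}[U]$ and $\overline{\mathbb E}[U]\le\overline{\mathbb E}[c+U]-c$. This identity and (a), (b), (d) pass to $\underline{\mathbb E}$ on replacing $U$ by $-U$. The last bound follows from $U\le V+\sup|U-V|$ and its mirror image.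

(ii) The left inequality is (c) for $-U-V$, and the right one is (c) for $-V=-(U+V)+U$.

(iii) Substituting $\xi=1-\zeta$ in the definition and using $1-\overline{\mathbb E}[1-\zeta]=\underline{\mathbb E}[\zeta]$, we get $\underline{\mathbb V}(A)=\sup\{\underline{\mathbb E}[\zeta]:\zeta\le I_A,\ \zeta\in\mathcal H\}$. The function $U$ is one such $\zeta$, and every such $\zeta$ is at most $V$.

(iv) If $|U|\le r$, then $F(U)=(F\circ c_r)(U)$ and $F\circ c_r$ is Lipschitz.
\end{proof}

From now on the array satisfies (H1)--(H3). We fix $n$ and write $s=\underline s_n$, $\bar s=\overline s_n$, $x=x_n$, $k=k_n$, $X_i=X_{n,i}$, $S_i=X_1+\dots+X_i$, $S=S_k$, and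
\[
a=\frac{\alpha s}{x},\quad\sigma_i^2=\underline{\mathbb E}[X_i^2],\quad\bar\sigma_i^2=\overline{\mathbb E}[X_i^2],\quad\mu_i=\max\big(|\overline{\mathbb E}[X_i]|,|\underline{\mathbb E}[X_i]|\big),\quad m=\sum_{i=1}^k\mu_i .
\]
By (H3), $|X_i|\le a$, so $0\le\sigma_i\le a$ and $\mu_i\le a$; by (H2), $m=o(sx)$. All functions of $X_i$ and $S_i$ below belong to $\mathcal H$ by Lemma~\ref{lem:facts}(iv).

There is no joint law to compute with, and independence can be used in one way only: to remove the last summand. The next lemma turns this into a comparison principle, which reduces a bound for $S$ to $k$ one-step inequalities, as in Example~\ref{ex:two}.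

\begin{lemma}[Backward induction]\label{lem:back}
Let $f_0,\dots,f_k:\mathbb R\to\mathbb R$ be Lipschitz on bounded sets. If $\mathbb E[f_i(y+X_i)]\le f_{i-1}(y)$ for all $y\in\mathbb R$ and $1\le i\le k$, then $\mathbb E[f_k(S)]\le f_0(0)$. The same holds with both inequalities reversed.
\end{lemma}

\begin{proof}
Let $M=ka$, so that $|S_i|\le M$, and let $2\le i\le k$. The function
\[
\varphi(x_1,\dots,x_{i-1},w)=f_i\big(c_M(x_1+\dots+x_{i-1})+c_a(w)\big)
\]
is bounded and Lipschitz, and $\varphi(X_1,\dots,X_i)=f_i(S_i)$. Put $h_i(y)=\mathbb E[f_i(c_M(y)+X_i)]$, which is Lipschitz by Lemma~\ref{lem:facts}(i). Applying \eqref{eq:indep} to $\varphi$ if $\mathbb E=\overline{\mathbb E}$ and to $-\varphi$ if $\mathbb E=\underline{\mathbb E}$, we get $\mathbb E[f_i(S_i)]=\mathbb E[h_i(S_{i-1})]$. By assumption $h_i(y)\le f_{i-1}(y)$ for $|y|\le M$, so $\mathbb E[f_i(S_i)]\le\mathbb E[f_{i-1}(S_{i-1})]$. Chaining these inequalities gives $\mathbb E[f_k(S)]\le\mathbb E[f_1(X_1)]$, and $\mathbb E[f_1(X_1)]\le f_0(0)$ is the assumption for $i=1$, $y=0$.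 If the assumed inequalities are reversed, so is each inequality in this argument.
\end{proof}

\begin{lemma}[Exponential moments]\label{lem:exp}
For every real $t$,
\[
\overline{\mathbb E}[e^{tS}]\le\exp\Big(|t|m+\frac{t^2}2e^{|t|a}\bar s^2\Big),\qquad\underline{\mathbb E}[e^{tS}]\le\exp\Big(|t|m+\frac{t^2}2e^{|t|a}s^2\Big).
\]
\end{lemma}

\begin{proof}
Taylor's formula gives $e^w\le1+w+\frac{w^2}2e^{|w|}$, so $e^{tX_i}\le1+tX_i+\frac{t^2}2e^{|t|a}X_i^2$. Also $\overline{\mathbb E}[tX_i]\le|t|\mu_i$, since it equals $t\overline{\mathbb E}[X_i]$ for $t\ge0$ and $t\underline{\mathbb E}[X_i]$ for $t<0$. By (c) for $\overline{\mathbb E}$, and by the right inequality in Lemma~\ref{lem:facts}(ii) for $\underline{\mathbb E}$,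
\[
\mathbb E[e^{tX_i}]\le1+d_i\le e^{d_i},\qquad d_i=|t|\mu_i+\frac{t^2}2e^{|t|a}\,\mathbb E[X_i^2].
\]
For $f_i(y)=\exp(ty+\sum_{j>i}d_j)$ positive homogeneity gives $\mathbb E[f_i(y+X_i)]=f_i(y)\mathbb E[e^{tX_i}]\le f_{i-1}(y)$. Lemma~\ref{lem:back} yields $\mathbb E[e^{tS}]\le\exp\sum_jd_j$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:C}]
Let $t=zx/s$ and $\ell=zsx$. Then $ta=z\alpha$, $t\ell=t^2s^2=z^2x^2$ and $tm=zx^2\cdot m/(sx)=o(x^2)$. Since $I_{\{S\ge\ell\}}\le e^{t(S-\ell)}$, Lemma~\ref{lem:facts}(iii) and the second bound of Lemma~\ref{lem:exp} give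
\[
\underline{\mathbb V}(S\ge\ell)\le e^{-t\ell}\,\underline{\mathbb E}[e^{tS}]\le\exp\Big(-z^2x^2+\frac{z^2x^2}2e^{z\alpha}+o(x^2)\Big).
\]
Take logarithms and divide by $x^2$.
\end{proof}

\section{The lower bound}\label{sec:lower}

\subsection{The plan}

We want to compare $S$ with a Gaussian sum of variance about $s^2$, one summand at a time. By \eqref{eq:onestep}, the smallest variance is the opponent's best choice only where the test function is convex. An indicator is not convex, and Section~\ref{sec:counter} shows that the comparison fails for it. So we first bound $\underline{\mathbb E}[g(S)]$ from below for a convex $g$ that is very small below the level and at least $1$ above it, and then pass from $g$ to the indicator.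

A convex function of this kind grows at least linearly, so $\underline{\mathbb E}[g(S)]$ may be large because $S$ exceeds the level rarely but by a lot. The strategy $P^*$ of Proposition~\ref{prop:strategy} does exactly this. For $\psi(y)=(y-\beta+1)^+$ we have $\psi(0)=0$, $\Delta\psi(\beta-1)=1$ and $\Delta\psi=0$ elsewhere, so summing \eqref{eq:onestep} over the steps gives
\[
E_{P^*}[\psi(S_k)]=\sum_{j=1}^kP^*(S_{j-1}=\beta-1)\,\frac q2 ,
\]
which is \eqref{eq:lastcross} without the survival factors $\rho_{k-j}$. The opponent trades probability for height. The height is limited by the upper moments of $S$, which are of order $\bar s$. If $g$ grows only linearly, a H\"older inequality bounds the loss by essentially the factor $s/\bar s$, the same as in \eqref{eq:factor}. An exponential test function $e^{\lambda y}$ with $\lambda$ of order $x/s$ would not do: the first bound of Lemma~\ref{lem:exp} then has an exponent of order $x^2\bar s^2/s^2$.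

\subsection{Comparison with a Gaussian}

The steps have size up to $a$, so the second-order Taylor expansion has an error. To keep it multiplicative we ask that $g''$ change by a factor at most $e^{\lambda|w|}$ over a distance $|w|$, with $\lambda a$ small. To absorb the drift multiplicatively we ask that $g'\le\lambda g$. The conditions are thus
\begin{equation}\label{eq:class}
0\le g'(y)\le\lambda g(y),\qquad 0\le e^{-\lambda|w|}g''(y)\le g''(y+w)\le e^{\lambda|w|}g''(y)\qquad(y,w\in\mathbb R).
\end{equation}
For a $C^2$ function $g$ satisfying \eqref{eq:class}, the formula $g(y+w)=g(y)+g'(y)w+w^2\int_0^1(1-r)g''(y+rw)\,dr$ gives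
\begin{equation}\label{eq:taylor}
\tfrac12e^{-\lambda|w|}w^2g''(y)\le g(y+w)-g(y)-g'(y)w\le\tfrac12e^{\lambda|w|}w^2g''(y).
\end{equation}
We use the lower bound for the step $X_i$ and the upper bound for a Gaussian step. Both errors work against us, and we compensate by slightly shrinking the Gaussian variance. Let $Z$ be standard normal on an auxiliary probability space, and for $r\ge0$ put
\[
\kappa(r)=E[Z^2e^{r|Z|}],\qquad\theta(r)=\big(e^{-r}/\kappa(r)\big)^{1/2}.
\]
The function $\kappa$ is increasing, continuous by dominated convergence, and $\kappa(0)=1$. So $\theta$ is continuous and decreasing, with $\theta(0)=1$.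

\begin{proposition}\label{prop:gauss}
Let $\lambda>0$ satisfy $\lambda a\le\frac12$ and let $\theta=\theta(\lambda a)$. Let $g\in C^2(\mathbb R)$ have bounded first and second derivatives and satisfy \eqref{eq:class}. Then
\[
\underline{\mathbb E}[g(S)]\ge e^{-2\lambda m}\,E[g(\theta sZ)].
\]
\end{proposition}

\begin{proof}
Let $\tau_i=\sum_{j>i}\sigma_j^2$ and $v_i(y)=E[g(y+\theta\sqrt{\tau_i}\,Z)]$ for $0\le i\le k$. This is the value obtained when the steps after time $i$ are replaced by independent centered Gaussians with variances $\theta^2\sigma_j^2$. We have $v_k=g$ and $v_0(0)=E[g(\theta sZ)]$. Since $g'$ and $g''$ are bounded and continuous, $v_i\in C^2$ and derivatives pass under $E$. In particular $v_i$ is Lipschitz. The inequalities \eqref{eq:class} are linear in $g$ and invariant under translation, so $v_i$ satisfies them, and therefore \eqref{eq:taylor}; also $v_i\ge0$ and $v_i$ is convex. A sum of independent centered Gaussians with variances $\theta^2\tau_i$ and $\theta^2\sigma_i^2$ has variance $\theta^2\tau_{i-1}$, so by Jensen's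 inequality
\begin{equation}\label{eq:jensen}
v_{i-1}(y)=E[v_i(y+\theta\sigma_iZ)]\ge v_i(y).
\end{equation}

\emph{The Gaussian step.} Put $w=\theta\sigma_iZ$ in the upper bound of \eqref{eq:taylor}. Since $\theta\sigma_i\le a$, $E[Z]=0$ and $\theta^2\kappa(\lambda a)=e^{-\lambda a}$,
\begin{equation}\label{eq:gstep}
v_{i-1}(y)\le v_i(y)+\tfrac12\theta^2\sigma_i^2\kappa(\lambda a)v_i''(y)=v_i(y)+\tfrac12e^{-\lambda a}\sigma_i^2v_i''(y).
\end{equation}

\emph{The step $X_i$.} The lower bound of \eqref{eq:taylor} and $|X_i|\le a$ give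
\[
v_i(y+X_i)\ge v_i(y)+v_i'(y)X_i+\tfrac12e^{-\lambda a}v_i''(y)X_i^2 .
\]
The coefficients $v_i'(y)$ and $v_i''(y)$ are nonnegative; this is where convexity enters. By the left inequality in Lemma~\ref{lem:facts}(ii) and positive homogeneity, then by $\underline{\mathbb E}[X_i]\ge-\mu_i$ and $v_i'\le\lambda v_i$, then by \eqref{eq:gstep} and \eqref{eq:jensen},
\begin{align*}
\underline{\mathbb E}[v_i(y+X_i)]&\ge v_i(y)+v_i'(y)\underline{\mathbb E}[X_i]+\tfrac12e^{-\lambda a}v_i''(y)\sigma_i^2\\
&\ge v_{i-1}(y)-\lambda\mu_iv_i(y)\ \ge\ (1-\lambda\mu_i)v_{i-1}(y).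
\end{align*}
The function $1-w-e^{-2w}$ is concave, vanishes at $0$ and is positive at $\frac12$, so $1-w\ge e^{-2w}$ on $[0,\frac12]$. As $\lambda\mu_i\le\lambda a\le\frac12$, the functions $f_i=\exp(2\lambda\sum_{j\le i}\mu_j)\,v_i$ satisfy $\underline{\mathbb E}[f_i(y+X_i)]\ge f_{i-1}(y)$. Lemma~\ref{lem:back} gives $e^{2\lambda m}\underline{\mathbb E}[g(S)]\ge v_0(0)$.
\end{proof}

\subsection{The test function}

We want $g$ to decay as fast as \eqref{eq:class} allows to the left of a point $b$, and to be asymptotically linear to the right. Both are achieved by letting $g''$ decay at the maximal rate $\lambda$ on either side of $b$.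

\begin{lemma}\label{lem:g}
Let $\lambda,b>0$ and $g(y)=2u^++e^{-|u|}$ with $u=\lambda(y-b)$. Then $g\in C^2(\mathbb R)$, $g'$ and $g''$ are bounded, and \eqref{eq:class} holds. Moreover $g(y)=e^{-\lambda(b-y)}$ for $y\le b$, $g\ge1$ on $[b,\infty)$, and $g(y)\le1+2\lambda|y|$ for all $y$.
\end{lemma}

\begin{proof}
For $u\le0$ we have $g=e^u$, $g'=\lambda e^u$, $g''=\lambda^2e^u$. For $u\ge0$ we have $g=2u+e^{-u}$, $g'=\lambda(2-e^{-u})$, $g''=\lambda^2e^{-u}$. The values agree at $u=0$, so $g\in C^2$ with $0<g'\le2\lambda$ and $g''=\lambda^2e^{-|u|}$. The second part of \eqref{eq:class} follows from the triangle inequality. The bound $g'\le\lambda g$ is an equality for $u\le0$, and for $u\ge0$ it reads $1-e^{-u}\le u$. Finally $g$ is increasing with $g(b)=1$, and $u^+\le\lambda|y|$ because $b>0$.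
\end{proof}

\subsection{From the test function to the indicator}

The lower expectation is not sub-additive, so the usual proof of H\"older's inequality does not work for $\underline{\mathbb E}$ alone. The right inequality in Lemma~\ref{lem:facts}(ii) gives a mixed form, in which one factor is measured by $\overline{\mathbb E}$. This is how $\bar s$ enters Theorem~\ref{thm:B}.

\begin{lemma}[Mixed H\"older inequality]\label{lem:holder}
Let $U,V\in\mathcal H$ be bounded and nonnegative, let $p\ge2$ be an integer and $p'=p/(p-1)$. Then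
\[
\underline{\mathbb E}[UV]\le\big(\overline{\mathbb E}[U^p]\big)^{1/p}\big(\underline{\mathbb E}[V^{p'}]\big)^{1/p'} .
\]
\end{lemma}

\begin{proof}
Let $A=\overline{\mathbb E}[U^p]$ and $B=\underline{\mathbb E}[V^{p'}]$. Young's inequality gives $UV=(cU)(V/c)\le c^pU^p/p+c^{-p'}V^{p'}/p'$ for $c>0$, hence $\underline{\mathbb E}[UV]\le c^pA/p+c^{-p'}B/p'$ by Lemma~\ref{lem:facts}(ii). If $A,B>0$, take $c=(B/A)^{1/(pp')}$; then $c^pA=c^{-p'}B=A^{1/p}B^{1/p'}$, and $1/p+1/p'=1$. If $B=0$ let $c\to0$, and if $A=0$ let $c\to\infty$.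
\end{proof}

\begin{lemma}[Upper moments]\label{lem:moments}
Let $K>0$ be independent of $n$, $\lambda=Kx/s$ and $Y=1+2\lambda|S|$. For every integer $p\ge2$,
\[
\limsup_{n\to\infty}x_n^{-2}\ln\big(\overline{\mathbb E}[Y^p]\big)^{1/p}\le R/2 .
\]
\end{lemma}

\begin{proof}
Let $n$ be so large that $x\ge1$, and let $t=1/\bar s$. Then $ta\le\alpha/x\le\alpha$ and $tm\le m/s$, so Lemma~\ref{lem:exp} gives $\overline{\mathbb E}[e^{\pm S/\bar s}]\le\exp(m/s+\frac12e^\alpha)$. From $|w|^p\le p!\,e^{|w|}\le p!\,(e^w+e^{-w})$ and (c),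
\[
\overline{\mathbb E}[|S|^p]\le C^p\bar s^{\,p}e^{m/s},\qquad C^p=2\,p!\,\exp(\tfrac12e^\alpha).
\]
Now $Y^p\le2^p(1+(2\lambda|S|)^p)$, $\lambda\bar s=Kx\,\bar s/s$ and $\bar s/s\ge1$. Therefore
\[
\overline{\mathbb E}[Y^p]\le2^p(\bar s/s)^pe^{m/s}\big(1+(2CKx)^p\big),\qquad\big(\overline{\mathbb E}[Y^p]\big)^{1/p}\le2(1+2CKx)\,e^{m/s}\,\bar s/s .
\]
Since $x\to\infty$ and $m/s=o(x)$, the logarithm of the last bound is $\frac12\ln(\bar s^2/s^2)+o(x^2)$.
\end{proof}

\subsection{Proof of Theorem~\ref{thm:B}}

\emph{Constants.} Given $\gamma>0$, choose $\varepsilon>0$ with $(1+2\varepsilon)^2\le(1+\gamma)^{1/2}$ and $r_0\in(0,\frac12]$ with $\theta(r_0)^2\ge\max\{(1+\gamma)^{-1/2},\frac23\}$. Put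
\[
\pi(\gamma)=\frac{\varepsilon r_0}{(1+2\varepsilon)^2}.
\]
Let $0<z\alpha\le\pi(\gamma)$. We use three levels $\ell<(1+\varepsilon)\ell<b$, where
\[
\ell=zsx,\qquad b=(1+2\varepsilon)\ell,\qquad\lambda=\frac{Kx}s,\qquad K=\frac{(1+2\varepsilon)^2z}{\varepsilon}.
\]
The rate $\lambda$ must be large enough that $g$ is negligible below $(1+\varepsilon)\ell$, which dictates $K$, and small enough that $\theta(\lambda a)$ is close to $1$. The two demands are compatible because $z\alpha$ is small: $\lambda a=K\alpha\le r_0\le\frac12$. Let $\theta=\theta(K\alpha)\ge\theta(r_0)$, which does not depend on $n$, and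
\[
D=\frac{(1+2\varepsilon)^2z^2}{2\theta^2}\le\frac{z^2}2(1+\gamma)^{1/2}(1+\gamma)^{1/2}=\frac{z^2}2(1+\gamma).
\]
Let $g$ be the function of Lemma~\ref{lem:g} for these $\lambda$ and $b$.

\emph{Lower bound for $g(S)$.} Since $g\ge I_{[b,\infty)}$ and $b/(\theta s)=x\sqrt{2D}$, the estimate \eqref{eq:gauss} gives $E[g(\theta sZ)]\ge P(Z\ge x\sqrt{2D})=e^{-x^2(D+o(1))}$. Also $\lambda m=Kx^2\cdot m/(sx)=o(x^2)$. By Proposition~\ref{prop:gauss} there are $\delta_n\to0$ with
\begin{equation}\label{eq:glower}
\underline{\mathbb E}[g(S)]\ge e^{-x^2(D+\delta_n)}.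
\end{equation}

\emph{Removing the left tail.} The indicator of $\{S\ge\ell\}$ need not belong to $\mathcal H$, so we use the Lipschitz ramp $\eta(y)=\max\{0,\min\{1,(y-\ell)/(\varepsilon\ell)\}\}$, which vanishes below $\ell$ and equals $1$ above $(1+\varepsilon)\ell$. Let $Y=1+2\lambda|S|$. If $S\le(1+\varepsilon)\ell$, then $b-S\ge\varepsilon\ell$ and $g(S)\le e^{-\lambda\varepsilon\ell}$. Otherwise $\eta(S)=1$ and $g(S)\le Y$. In both cases
\[
g(S)\le e^{-\lambda\varepsilon\ell}+\eta(S)Y .
\]
Here $\lambda\varepsilon\ell=K\varepsilon zx^2=(1+2\varepsilon)^2z^2x^2=2\theta^2Dx^2\ge\frac43Dx^2$. For $n$ so large that $\delta_n\le D/6$ and $e^{-Dx^2/6}\le\frac12$, the term $e^{-\lambda\varepsilon\ell}$ is at most half of the right side of \eqref{eq:glower}. Lemma~\ref{lem:facts}(i) then gives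
\begin{equation}\label{eq:etalower}
\underline{\mathbb E}[\eta(S)Y]\ge\underline{\mathbb E}[g(S)]-e^{-\lambda\varepsilon\ell}\ge\tfrac12e^{-x^2(D+\delta_n)}.
\end{equation}

\emph{Removing the weight.} Let $p\ge2$ be an integer and $p'=p/(p-1)$. Since $\eta(S)^{p'}\le I_{\{S\ge\ell\}}$, Lemma~\ref{lem:facts}(iii) gives $\underline{\mathbb V}(S\ge\ell)\ge\underline{\mathbb E}[\eta(S)^{p'}]$. Lemma~\ref{lem:holder} with $U=Y$ and $V=\eta(S)$ yields
\[
\ln\underline{\mathbb V}(S\ge\ell)\ge p'\Big(\ln\underline{\mathbb E}[\eta(S)Y]-\ln\big(\overline{\mathbb E}[Y^p]\big)^{1/p}\Big).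
\]
Dividing by $x^2$ and using \eqref{eq:etalower} and Lemma~\ref{lem:moments}, we obtain $\liminf_n\Lambda_n(z)\ge-p'(D+R/2)$. The left side does not depend on $p$ and $R<\infty$, so we may let $p\to\infty$, which sends $p'$ to $1$. With $D\le\frac{z^2}2(1+\gamma)$ this proves the theorem. \qed

\section{Sharpness and the role of the hypotheses}\label{sec:sharp}

\begin{proof}[Proof of Corollary~\ref{cor:D}]
In both cases $\max_i\sup|X_{n,i}|=o(\underline s_n/x_n)$; in case (ii) this holds because $|X_{n,i}|\le1$ and $\underline s_n/x_n\ge n^{1/4}$. So for every $\alpha'>0$ the bound in (H3) holds with $\alpha'$ in place of $\alpha$ for all large $n$, and discarding finitely many rows changes neither $R$ nor the limits of $\Lambda_n(z)$. Fix $z,\gamma>0$. Theorem~\ref{thm:B} with $\alpha'=\pi(\gamma)/z$ gives $\liminf_n\Lambda_n(z)\ge-\frac{z^2}2(1+\gamma)-\frac R2$, and $\gamma\to0$ gives $\liminf_n\Lambda_n(z)\ge-(z^2+R)/2$. The matching upper bound is Theorem~\ref{thm:C} with $\alpha'\to0$ in case (i), and Theorem~\ref{thm:A} in case (ii).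

For the array in (ii), a bound $\liminf_n\Lambda_n(z)\ge-\frac{z^2}2(1+\gamma)-c$ with $c<R/2$ fails whenever $\gamma z^2<R-2c$, hence for all small $z$. So $R/2$ cannot be replaced by a smaller number. Taking $R=\rho$ and $c=0$ shows that $R\le\rho$ does not imply \eqref{eq:claim}.
\end{proof}

We close by recording where each hypothesis was used in Theorems~\ref{thm:B} and~\ref{thm:C}.

\begin{remark}[Hypothesis (H1)]
The condition $x_n\to\infty$ makes the Gaussian tail asymptotics apply and makes constants and powers of $x_n$ negligible. The condition $x_n/\underline s_n\to0$ was not used. It is a normalization: multiplying row $n$ by a number $c_n>0$ multiplies $\underline s_n$ and $\overline s_n$ by $c_n$ and leaves independence, (H2), (H3), $R$ and $\Lambda_n$ unchanged.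
\end{remark}

\begin{remark}[Hypothesis (H2)]
It makes the terms $tm$, $\lambda m$ and $m/s$ negligible against $x^2$. Without it Theorem~\ref{thm:B} fails: for $X_{n,i}\equiv-1$, $k_n=n$ and $x_n=n^{1/4}$, (H1) and (H3) hold with $\underline s_n^2=\overline s_n^2=n$ and $\alpha=1$, but the event is empty and $\Lambda_n(z)=-\infty$.
\end{remark}

\begin{remark}[Hypothesis (H3)]
Boundedness allows the truncations in Lemmas~\ref{lem:facts}(iv) and~\ref{lem:back} and controls the Taylor remainders. The smallness of $z\alpha$ is used only to get $\lambda a\le r_0$, and some such restriction is needed. Take the model of Section~\ref{sec:counter} with $q_n=1$ and $k_n=n$, multiply row $n$ by $n$, and let $x_n=\sqrt n$. Then $\underline s_n=\overline s_n=n^{3/2}$, (H1)--(H3) hold with $\alpha=1$, and the row sum is at most $n^2=\underline s_nx_n$. So $\Lambda_n(z)=-\infty$ for $z>1$, and $\pi(\gamma)\le1$ is necessary in Theorem~\ref{thm:B}.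
\end{remark}

\begin{remark}[When $R=0$]
If $\overline{\mathbb E}$ is linear, then $\underline{\mathbb E}=\overline{\mathbb E}$ and $R=0$, so \eqref{eq:claim} holds. In general (H3) gives $\overline s_n^2\le k_n\alpha^2\underline s_n^2/x_n^2$, so $R\le\limsup_nx_n^{-2}\ln k_n$. Hence \eqref{eq:claim} also holds whenever $\ln k_n=o(x_n^2)$, and a counterexample needs, along a subsequence, rows whose length is exponential in $x_n^2$, as in Section~\ref{sec:counter}.
\end{remark}

\begin{thebibliography}{9}

\bibitem{Zhang}
Li-Xin Zhang, \emph{On the laws of the iterated logarithm under the sub-linear expectations without the assumption on the continuity of capacities}, arXiv:2109.13083 (2021).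

\end{thebibliography}
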